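\title{The typical density of bounded primes for hypergeometric series}

\begin{abstract}
For rational numbers $a,b,c\in(0,1)$ with $c\neq a,b$, let $D(a,b;c)$ be the density of the set of primes $p$ for which the coefficients of ${}_2F_1(a,b;c;z)$ are $p$-adically bounded. We prove that for every $\varepsilon>0$ the proportion of triples of height at most $N$ with $D\le\varepsilon$ tends to $1$ as $N\to\infty$. We also find the scale on which $D$ lives: for height at most $N$, either $D=0$ or $D>N^{-2}$, and $D\le N^{-2}\exp(C(\log\log N)^3)$ outside a proportion $O_A((\log N)^{-A})$ of the triples, with $C=C(A)$.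
\end{abstract}

\section{Bounded primes and their density}\label{sec:intro}

Let $a,b,c$ be rational numbers in $(0,1)$. The hypergeometric series
\[
{}_2F_1(a,b;c;z)=\sum_{n\ge0}\frac{(a)_n(b)_n}{(c)_n\,n!}\,z^n,\qquad (x)_n=x(x+1)\cdots(x+n-1),
\]
has rational coefficients. It is \emph{$p$-adically bounded} if the power of the prime $p$ in the denominators of the coefficients stays bounded as $n\to\infty$. For $c=a$ the series degenerates to $(1-z)^{-b}$, so one assumes $c\ne a,b$. How many primes are bounded for a typical choice of the parameters?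

For a given triple the answer is a finite computation. Let $m$ be the least common multiple of the denominators of $a,b,c$, let $\{x\}$ denote the fractional part, and put
\begin{equation}\label{eq:B}
B(a,b;c)=\bigl\{u\in(\mathbf Z/m\mathbf Z)^\times:\ \{-u^jc\}\le\max(\{-u^ja\},\{-u^jb\})\ \text{for all } j\in\mathbf Z\bigr\},
\end{equation}
\[
D(a,b;c)=\frac{|B(a,b;c)|}{\varphi(m)} .
\]
Here $u^j$ may be represented by any integer in its class modulo $m$, because the denominators of $a,b,c$ divide $m$. It is known, as a consequence of the $p$-adic boundedness criterion of Franc, Gannon and Mason, that for primes $p>m$ the series is $p$-adically bounded if and only if $p\bmod m$ lies in $B(a,b;c)$. Since the primes are equidistributed among the units modulo $m$, the number $D(a,b;c)$ is the Dirichlet density of the set of bounded primes. It is also known that $D=1$ if and only if the monodromy is finite, and that $D=0$ if and only if $c<a$ and $c<b$. The last fact is part of Proposition~\ref{prop:lower} below; the others serve as motivation only, and all proofs in this paper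 start from \eqref{eq:B}.

The inequalities in \eqref{eq:B} compare $p$-adic digits. Let $p>m$ be prime, $u=p\bmod m$ and $x_k=\{-u^{-k}a\}$ for $k\ge0$. Then $x_0=1-a$, and $d_k=px_{k+1}-x_k$ is an integer; since $0<x_k<1$, it equals $\lfloor px_{k+1}\rfloor\in[0,p-1]$. Iterating $-x_k=d_k+p(-x_{k+1})$ gives $a-1=\sum_kd_kp^k$ in $\mathbf Z_p$. Distinct multiples of $1/m$ differ by more than $1/p$, so $x\mapsto\lfloor px\rfloor$ is strictly increasing on them. Hence $p\bmod m$ lies in $B(a,b;c)$ exactly when every $p$-adic digit of $c-1$ is at most the larger of the corresponding digits of $a-1$ and $b-1$.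

Both extreme values of $D$ occur. For $(a,1-a;\frac12)$ with $a\ne\frac12$ the left side in \eqref{eq:B} is always $\frac12$ and the right side has the form $\max(t,1-t)\ge\frac12$, so $D=1$. For $c<\min(a,b)$ the inequality with $j=0$ fails and $D=0$. To ask what happens for most triples we order them by height. The height of a rational number is the maximum of the absolute values of its numerator and denominator in lowest terms; for a number in $(0,1)$ it is the denominator. Let $P_N$ be the set of triples $(a,b;c)$ of rationals in $(0,1)$ with $c\ne a,b$ and with all three heights at most $N$. For $N\ge3$ (so that $P_N\neq\emptyset$) and $r\ge0$ let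
\[
\beta(r,N)=\frac{|\{(a,b;c)\in P_N:\ D(a,b;c)\le r\}|}{|P_N|}.
\]
The parameter $c$ is the smallest of the three about one time in three, so $\beta(0,N)\to\frac13$. The problem, which comes from the paper of Franc, Gill, Goertzen, Pas and Tu \cite{FGGPT}, is to decide whether $\beta(\varepsilon,N)\to1$ for every $\varepsilon>0$, that is, whether $D$ is small also for almost all of the remaining two thirds.

\begin{theorem}\label{thm:main}
For every $\varepsilon>0$, $\lim_{N\to\infty}\beta(\varepsilon,N)=1$.
\end{theorem}

This is the answer one would guess. If the points $(\{-u^ja\},\{-u^jb\},\{-u^jc\})$ were independent and uniform in the unit cube, each inequality would hold with probability $\frac23$, and a unit of order $X$ would lie in $B$ with probability $(\frac23)^X$. Pushed further, this model predicts that only units of very small order survive. For most triples $\varphi(m)=N^{3-o(1)}$ (Lemma~\ref{lem:conseq}), so the prediction is $D\approx N^{-3}$. This refined guess is wrong. If $c>a$, every unit congruent to $1$ modulo the denominators of $a$ and $c$ lies in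 $B$, whatever it does to $b$, and there are typically about $N$ such units. The second theorem says that these units give the correct order of magnitude.

\begin{theorem}\label{thm:sharp}
\begin{enumerate}
\item[(1)] If $(a,b;c)\in P_N$ and $D(a,b;c)\ne0$, then $D(a,b;c)>N^{-2}$. Hence $\beta(r,N)=\beta(0,N)$ for all $0\le r\le N^{-2}$.
\item[(2)] For every $A\ge1$ there is $C=C(A)$ such that
\[
1-\beta\bigl(N^{-2}\exp(C(\log\log N)^3),\,N\bigr)\ll_A(\log N)^{-A}.
\]
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:threshold}
We have $\beta(N^{-\theta},N)\to1$ for every fixed $\theta<2$ and $\beta(N^{-\theta},N)\to\frac13$ for every $\theta\ge2$. For every $\delta>0$, the proportion of triples in $P_N$ with $N^{-2}<D\le N^{-2+\delta}$ tends to $\frac23$.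
\end{corollary}

Theorem~\ref{thm:sharp}(2) implies Theorem~\ref{thm:main}, but the latter has a short direct proof, which makes the independence model rigorous for a fixed number of powers; it is given in Section~\ref{sec:weyl}. Section~\ref{sec:lower} contains the lower bound and an example computed by hand, and Sections~\ref{sec:decouple}--\ref{sec:moment} prove the upper bound.

\medskip\noindent\textbf{Notation.} We write $e(t)=e^{2\pi it}$; $\varphi,\mu,\tau,\omega$ are Euler's function, the M\"obius function, the number of divisors and the number of distinct prime divisors; $p,p'$ are primes. The constant implied by $\ll$ is absolute unless a subscript is shown. We use freely that for $q\mid m$ the reduction $(\mathbf Z/m)^\times\to(\mathbf Z/q)^\times$ is a surjective homomorphism, so that all its fibers have $\varphi(m)/\varphi(q)$ elements.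

\section{Random triples}\label{sec:model}

Let $F_N$ be the set of rationals in $(0,1)$ with denominator at most $N$, and $\Phi=|F_N|=\sum_{2\le q\le N}\varphi(q)$. The square $[1,N]^2$ contains $2\Phi+1$ coprime pairs of integers and at most $\sum_{d\ge2}(N/d)^2<0.65N^2$ other pairs; together with $\Phi\ge3$ this gives $\Phi\gg N^2$ for $N\ge3$.

The condition $c\ne a,b$ spoils the independence of the parameters, so we remove it. Let $(a,b,c)$ be uniformly distributed in $F_N^3$, and define $B$ and $D$ by the same formulas when $c=a$ or $c=b$. Since $|P_N|=\Phi(\Phi-1)^2$,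
\begin{equation}\label{eq:transfer}
1-\beta(r,N)\le\frac{\Phi^3}{\Phi(\Phi-1)^2}\Pr(D>r)\le\frac94\Pr(D>r).
\end{equation}
Let $q_1,q_2,q_3$ be the denominators and $n_1,n_2,n_3$ the numerators of $a,b,c$, let $G_i=(\mathbf Z/q_i)^\times$, and $m=\operatorname{lcm}(q_1,q_2,q_3)$. Given the denominators, the numerators are independent and $n_i$ is uniform on $G_i$. The denominators are independent, and $\Pr(q_i=q)=\varphi(q)/\Phi\ll1/N$. So for sets of integers $\mathcal E\subset[2,N]$, $\mathcal E'\subset[2,N]^2$ and $i\ne j$,
\begin{equation}\label{eq:denprob}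
\Pr(q_i\in\mathcal E)\ll\frac{|\mathcal E|}N,\qquad\Pr\bigl((q_i,q_j)\in\mathcal E'\bigr)\ll\frac{|\mathcal E'|}{N^2}.
\end{equation}

A positive integer $s$ is \emph{squarefull} if $p\mid s$ implies $p^2\mid s$. Such an $s$ has the form $x^2y^3$ (let $y$ be the product of the primes with odd exponent), so there are at most $\sum_y(t/y^3)^{1/2}\ll\sqrt t$ squarefull $s\le t$. Summing over the ranges $(2^kt,2^{k+1}t]$ gives the second of the bounds
\begin{equation}\label{eq:squarefull}
\#\{s\le t:\ s\text{ squarefull}\}\ll t^{1/2},\qquad\sum_{s>t,\ s\text{ squarefull}}\frac1s\ll\sum_{k\ge0}\frac{(2^{k+1}t)^{1/2}}{2^kt}\ll t^{-1/2}.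
\end{equation}

\section{Equidistribution of the powers of a random unit}\label{sec:weyl}

Given $(a,b,c)$, choose $u$ uniformly in $(\mathbf Z/m)^\times$. Then $\mathbf E[D]=\Pr(u\in B(a,b;c))$, and it is enough to show that this probability tends to $0$. Fix $K\ge1$ and consider the first $K$ powers of $u$ together, as a random point
\[
Z_N=(-u^ja,-u^jb,-u^jc)_{0\le j<K}\in\mathbf T^{3K},\qquad\mathbf T=\mathbf R/\mathbf Z.
\]
The coordinates of $Z_N$ are not independent. Take $c=n/p$ with $p$ prime and $K=3$: the residues $n,\ un,\ u^2n$ satisfy $n\cdot u^2n=(un)^2$, so the third is determined by the other two. This relation is multiplicative, and additive characters hardly see it. Indeed $e\bigl((k_0n+k_1un+k_2u^2n)/p\bigr)=e(f(u)n/p)$ with $f(t)=k_0+k_1t+k_2t^2$; its average over $n$ is $1$ if $p\mid f(u)$ and $-1/(p-1)$ otherwise, and if $f\not\equiv0$ the first case occurs for at most $2$ of the $p-1$ values of $u$. The average over $n$ and $u$ is at most $3/(p-1)$ in absolute value. For a general denominator the same computation works at any large prime that divides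 it exactly once, and almost every denominator has such a prime.

We recall two standard facts. By \emph{Weyl's criterion}, random points $Z_N\in\mathbf T^n$ converge in distribution to Haar measure if $\mathbf E\,e(k\cdot Z_N)\to0$ for every nonzero $k\in\mathbf Z^n$; in that case $\Pr(Z_N\in S)\to\operatorname{vol}(S)$ for every Borel set $S$ whose boundary has measure zero. The \emph{Ramanujan sum} $R_q(n)=\sum_{x\in(\mathbf Z/q)^\times}e(nx/q)$ satisfies $|R_q(n)|\le\varphi(q)$; it satisfies $R_{q'q''}(n)=R_{q'}(n)R_{q''}(n)$ for coprime $q',q''$ (write $x=x'q''+x''q'$); and $R_p(n)$ is $p-1$ if $p\mid n$ and $-1$ otherwise.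

\begin{proposition}\label{prop:weyl}
For fixed $K$, the points $Z_N$ converge in distribution to Haar measure on $\mathbf T^{3K}$ as $N\to\infty$.
\end{proposition}

\begin{proof}
Let $0\ne k\in\mathbf Z^{3K}$. Then $k\cdot Z_N=f_1(u)a+f_2(u)b+f_3(u)c$ in $\mathbf T$, where $f_1,f_2,f_3\in\mathbf Z[t]$ depend only on $k$, have degree less than $K$ and are not all zero. The law of $u$ depends only on the denominators, so we may fix the denominators and $u$ and average over the independent numerators first. This gives $\prod_iR_{q_i}(f_i(u))/\varphi(q_i)$, a product of three factors of absolute value at most $1$. Choose $i$ with $f=f_i\ne0$, put $q=q_i$, and keep only this factor: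
\[
|\mathbf E\,e(k\cdot Z_N)|\le\mathbf E\,\frac{|R_q(f(u))|}{\varphi(q)} .
\]
Let $y$ be an integer larger than the absolute values of all coefficients of $f$.

Suppose that a prime $p>y$ divides $q$ exactly once. By multiplicativity,
\[
\frac{|R_q(f(u))|}{\varphi(q)}=\frac{|R_p(f(u))|}{p-1}\cdot\frac{|R_{q/p}(f(u))|}{\varphi(q/p)}\le\frac{|R_p(f(u))|}{p-1},
\]
and the right side is $1$ if $p\mid f(u)$ and $1/(p-1)$ otherwise. Given the denominators, $u\bmod p$ is uniform in $\mathbf F_p^\times$. Since $p>y$, the polynomial $f$ is nonzero modulo $p$ and has at most $K-1$ roots. The conditional expectation is therefore at most $\frac{K-1}{p-1}+\frac1{p-1}\le K/y$.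

If no prime $p>y$ divides $q$ exactly once, then $q=vs$, where $v$ is composed of primes at most $y$ and $s$ is squarefull. Each exponent in $v$ is at most $\log_2N$, so there are at most $(1+\log_2N)^{y}$ choices for $v$, and $O(\sqrt N)$ choices for $s$ by \eqref{eq:squarefull}. For fixed $y$ this is $o(N)$ values of $q$, an event of probability $o(1)$ by \eqref{eq:denprob}. Thus $\limsup_N|\mathbf E\,e(k\cdot Z_N)|\le K/y$, and $y$ may be taken arbitrarily large.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Identify $\mathbf T^3$ with $[0,1)^3$ and let $\Omega=\{(x,y,z):z\le\max(x,y)\}$. Its complement has volume $\int_0^1z^2\,dz=\frac13$. The boundary of $\Omega$ in $\mathbf T^3$ lies in $\{z=x\}\cup\{z=y\}\cup\{xyz=0\}$, a null set, and a boundary point of $\Omega^K$ has one of its $K$ components in the boundary of $\Omega$. If $u\in B(a,b;c)$, then $Z_N\in\Omega^K$. By Proposition~\ref{prop:weyl},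
\[
\limsup_{N\to\infty}\mathbf E[D]\le\lim_{N\to\infty}\Pr(Z_N\in\Omega^K)=\Bigl(\frac23\Bigr)^K .
\]
As $K$ is arbitrary, $\mathbf E[D]\to0$. Markov's inequality gives $\Pr(D>\varepsilon)\le\mathbf E[D]/\varepsilon\to0$, and \eqref{eq:transfer} finishes the proof.
\end{proof}

\section{The lower bound and an example}\label{sec:lower}

\begin{proposition}\label{prop:lower}
Let $a,b,c\in(0,1)$ be rational with denominators $q_1,q_2,q_3$. If $c<a$ and $c<b$, then $D=0$. If $c>a$, then $D\ge1/\varphi(\operatorname{lcm}(q_1,q_3))$. If $c>b$, then $D\ge1/\varphi(\operatorname{lcm}(q_2,q_3))$.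
\end{proposition}

\begin{proof}
If $c<a$ and $c<b$, then $\{-c\}=1-c>\max(1-a,1-b)$, so the inequality for $j=0$ fails for every $u$. Let $c>a$ and $l=\operatorname{lcm}(q_1,q_3)$. If $u\equiv1\pmod l$, then $\{-u^jc\}=1-c<1-a=\{-u^ja\}$ for all $j$, so $u\in B$. There are $\varphi(m)/\varphi(l)$ such units. The case $c>b$ follows by exchanging $a$ and $b$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(1)]
Let $(a,b;c)\in P_N$ and $D\ne0$. Then $c\ge a$ or $c\ge b$, and as $c\ne a,b$ one of these inequalities is strict. So $D\ge1/\varphi(l)$ for an integer $l$ with $2\le l\le N^2$, and $\varphi(l)\le l-1<N^2$. In particular $D\le N^{-2}$ forces $D=0$.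
\end{proof}

Proposition~\ref{prop:lower} also gives $\beta(0,N)$ exactly. If $k$ elements of $F_N$ exceed $c$, there are $k^2$ pairs $(a,b)$ with $c<\min(a,b)$, and $k$ takes each value $0,\dots,\Phi-1$ once. Hence
\begin{equation}\label{eq:beta0}
\beta(0,N)=\frac{\sum_{k<\Phi}k^2}{\Phi(\Phi-1)^2}=\frac{2\Phi-1}{6(\Phi-1)}\longrightarrow\frac13 .
\end{equation}

\begin{remark}\label{rem:exceptions}
A bound $D\le N^{-2+o(1)}$ does not hold for every triple, and two families show what can go wrong. If $c>a$ and $g=\gcd(q_1,q_3)$, then Proposition~\ref{prop:lower} gives $D>g/(q_1q_3)\ge g/N^2$: common factors of the denominators increase $D$. If $a=1/q_1$ and $q_3\le q_1$, then every $u\equiv1\pmod{q_1}$ satisfies $\{-u^jc\}\le1-1/q_3\le1-1/q_1=\{-u^ja\}$, so $D\ge1/\varphi(q_1)>1/N$: a parameter $a$ close to $0$ increases $D$.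
\end{remark}

How far can $D$ exceed the lower bound otherwise? The following computation shows the mechanism that limits it.

\begin{example}\label{ex:231}
Let $(a,b;c)=(\frac13,\frac7{11};\frac47)$. Then $m=231$, the group $(\mathbf Z/m)^\times=G_1\times G_2\times G_3$ is a product of cyclic groups of orders $2,10,6$, and $\varphi(m)=120$. We have $\{-a\}=\frac23$, $\{-b\}=\frac4{11}$, $\{-c\}=\frac37$.

\emph{Step 1.} Suppose that the order of $u$ modulo $7$ is $3$ or $6$. Then $h=u^{10}$ is $1$ modulo $3$ and modulo $11$, and has order $3$ modulo $7$. Its powers fix $a$ and $b$ and multiply $-c$ by $1,2,4$, which gives the values $\frac37,\frac67,\frac57$. Since $\frac67>\max(\frac23,\frac4{11})$, such a $u$ is not in $B$. So $u\equiv\pm1\pmod7$, and $\{-u^jc\}\in\{\frac37,\frac47\}$.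

\emph{Step 2.} If moreover $u\equiv1\pmod3$, then $\{-u^ja\}=\frac23>\frac47$ for all $j$ and $u\in B$. This gives $2\cdot10=20$ units, with no condition modulo $11$.

\emph{Step 3.} Let $u\equiv-1\pmod3$. For odd $j$ we have $\{-u^ja\}=\frac13<\frac37$, so we need $\{-u^jb\}\ge\frac37$ for all odd $j$. If the order of $u$ modulo $11$ is $5$ or $10$, then $u^2$ generates the squares $\{1,3,4,5,9\}$, and for odd $j$ the integer $11\{-u^jb\}\equiv4u^j$ runs through all squares or through all nonsquares $\{2,6,7,8,10\}$. It takes the value $1$ or $2$, and $\frac2{11}<\frac37$. So $u\equiv\pm1\pmod{11}$, $u^2=1$, and only $j=1$ remains to be tested. If $u\equiv1\pmod{11}$, then $\{-ub\}=\frac4{11}<\frac37$ and $u\notin B$. If $u\equiv-1\pmod{11}$, then $\{-ub\}=\frac7{11}>\frac47$ and $u\in B$; this gives $2$ units.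

Thus $|B|=22$ and $D=\frac{11}{60}$, while Proposition~\ref{prop:lower} gives $D\ge1/\varphi(21)=\frac{10}{120}$.
\end{example}

Two features of the example carry over. Units are excluded by passing to powers that move one parameter and leave the others in place. And most surviving units have small order modulo $q_3$ and one other denominator, and are free modulo the remaining one.

\section{Decoupling the three denominators}\label{sec:decouple}

The argument of Section~\ref{sec:weyl} uses a fixed number of powers and gives no rate. For the upper bound in Theorem~\ref{thm:sharp} we fix the denominators, write $\mathbf E|B|=\sum_u\Pr(u\in B)$, and estimate each term according to the orders $X_1,X_2,X_3$ of $u$ modulo $q_1,q_2,q_3$. The target is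
\[
\Pr(u\in B)\lesssim\frac1{X_1X_3}+\frac1{X_2X_3},\qquad\#\{u\text{ with orders }X_1,X_2,X_3\}\lesssim X_1X_2X_3,
\]
where $\lesssim$ allows a factor $N^{o(1)}$. The product is $X_2+X_1\le2N$, and there are only $N^{o(1)}$ triples of orders, since $X_i\mid\varphi(q_i)$. So $\mathbf E|B|\lesssim N$, against $\varphi(m)\approx N^3$. We prove such estimates after setting aside two sets of triples of small probability, which correspond to the two families of Remark~\ref{rem:exceptions}.

The difficulty in the first estimate is that one exponent $j$ acts on $a,b,c$ simultaneously, so the event $u\in B$ is not a product of events for the three independent numerators. As in Step~1 of Example~\ref{ex:231}, we therefore look at the powers of $u$ that move a single parameter. Fix $q_1,q_2,q_3\ge2$ and $u\in(\mathbf Z/m)^\times$, let $H=\langle u\rangle$, and for $\{i,j,k\}=\{1,2,3\}$ put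
\[
H_i=\{h\in H:\ h\equiv1\bmod q_j\ \text{and}\ h\equiv1\bmod q_k\}.
\]
These subgroups depend on $u$ and the denominators but not on the numerators. For $x\in\{a,b,c\}$ with denominator $q_i$, the \emph{$H_i$-orbit of $-x$} is the set of numbers $\{-hx\}\in(0,1)$, $h\in H_i$.

\begin{lemma}\label{lem:decouple}
\begin{enumerate}
\item[(a)] Reduction modulo $q_i$ embeds $H_i$ in $G_i$, and $|H_i|\ge\dfrac{X_i}{\gcd(X_i,X_j)\gcd(X_i,X_k)}$.
\item[(b)] If $u\in B(a,b;c)$, then $c^*\le\max(a_*,b_*)$, where
\[
a_*=\min_{h\in H_1}\{-ha\},\qquad b_*=\min_{h\in H_2}\{-hb\},\qquad c^*=\max_{h\in H_3}\{-hc\}.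
\]
\item[(c)] Let $0<\eta<1$. If $u\in B(a,b;c)$ and $\min(a,b,1-c)\ge\eta$, then the $H_3$-orbit of $-c$ misses $(1-\eta,1)$, and at least one of the $H_1$-orbit of $-a$ and the $H_2$-orbit of $-b$ misses $(0,\eta)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Since $m$ is the least common multiple of the $q_i$, the map $(\mathbf Z/m)^\times\to G_1\times G_2\times G_3$ is injective. This shows that $H_i\to G_i$ is injective and that $|H|=\operatorname{lcm}(X_1,X_2,X_3)$. The group $H_i$ is the kernel of $H\to G_j\times G_k$, whose image is cyclic of order $L=\operatorname{lcm}(X_j,X_k)$. So $|H_i|=\operatorname{lcm}(X_i,L)/L=X_i/\gcd(X_i,L)$. Finally $\gcd(X_i,L)$ divides $\gcd(X_i,X_j)\gcd(X_i,X_k)$, because $\min(v,\max(v',v''))\le\min(v,v')+\min(v,v'')$ for the valuations at each prime.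

(b) Choose $h_1,h_2,h_3$ attaining $a_*,b_*,c^*$. The product $h=h_1h_2h_3$ is a power of $u$, and $h\equiv h_i\pmod{q_i}$ because the other two factors are $1$ modulo $q_i$. The inequality in \eqref{eq:B} for this power is the assertion.

(c) Since $1\in H_i$, we have $a_*\le1-a$, $b_*\le1-b$ and $c^*\ge1-c$. By (b),
\[
c^*\le\max(1-a,1-b)\le1-\eta\qquad\text{and}\qquad\max(a_*,b_*)\ge1-c\ge\eta.\qedhere
\]
\end{proof}

For the denominators $3,11,7$ and a unit of orders $2,5,3$, part (a) gives $|H_i|=X_i$, and (b) condenses $30$ inequalities into one. It fails for all numerators: $a_*=\frac13$, $b_*\in\{\frac1{11},\frac2{11}\}$ and $c^*\in\{\frac47,\frac67\}$. If instead $X_1\mid X_3$, then $H_1$ is trivial and says nothing about $a$; this is why the gcds in (a) must be controlled. The hypothesis $a,b\ge\eta$ in (c) cannot be omitted: for $a=1/q_1$, $q_3\le q_1$ and $u\equiv1\pmod{q_1}$ we have $u\in B$ by Remark~\ref{rem:exceptions}, whatever the orbit of $-c$.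

Part (c) is the form we need, since each of the three events in it concerns one numerator only. It remains to bound the probability that an orbit misses an interval.

\section{Cosets that miss an interval}\label{sec:coset}

Let $H$ be a subgroup of order $Y$ of $G=(\mathbf Z/q)^\times$, and let $I$ be an interval containing a proportion $\eta$ of the units. If the $Y$ points of a random coset $Hg$ were pairwise independent, the number of them in $I$ would have mean $\eta Y$ and variance at most $\eta Y$, and Chebyshev's inequality would bound the probability of missing $I$ by $1/(\eta Y)$. The next lemma computes the true variance with characters and obtains the same saving $1/Y$, uniformly in $H$. The input is the \emph{P\'olya--Vinogradov inequality} \cite{Davenport}: for every nonprincipal Dirichlet character $\chi$ modulo $q$, primitive or not, and every set $I$ of consecutive integers, $|\sum_{x\in I}\chi(x)|\ll\sqrt q\log q$.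

\begin{lemma}\label{lem:coset}
There is an absolute constant $C_0$ with the following property. Let $q\ge2$, let $H\le G=(\mathbf Z/q)^\times$ have order $Y$, let $I\subset\{1,\dots,q-1\}$ be a set of consecutive integers, and suppose that $M=\#\{x\in I:\gcd(x,q)=1\}>0$. Then the proportion of $g\in G$ with $Hg\cap I=\emptyset$ is at most
\[
C_0\,\frac{q\,\varphi(q)\log^2q}{YM^2}.
\]
\end{lemma}

\begin{proof}
Let $f$ be the indicator function of $I$ on $G$, and $\hat f(\chi)=\varphi(q)^{-1}\sum_{x\in G}f(x)\overline{\chi(x)}$, so that $f=\sum_\chi\hat f(\chi)\chi$, the sum running over the characters of $G$. The average of $\chi$ over $H$ is $1$ if $\chi$ is trivial on $H$ and $0$ otherwise. Hence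
\[
F(g):=\frac1Y\sum_{h\in H}f(hg)=\sum_{\chi|_H=1}\hat f(\chi)\chi(g).
\]
The principal character contributes $M/\varphi(q)$. The characters trivial on $H$ are those of $G/H$, so there are $\varphi(q)/Y$ of them, and each nonprincipal one has $|\hat f(\chi)|\ll\sqrt q\log q/\varphi(q)$. By Parseval's identity on $G$,
\[
\frac1{\varphi(q)}\sum_{g\in G}\Bigl|F(g)-\frac M{\varphi(q)}\Bigr|^2=\sum_{\chi|_H=1,\ \chi\ne1}|\hat f(\chi)|^2\ll\frac{\varphi(q)}Y\cdot\frac{q\log^2q}{\varphi(q)^2}.
\]
If $Hg\cap I=\emptyset$, then $F(g)=0$ and the summand on the left is $M^2/\varphi(q)^2$. So the left side is at least $M^2/\varphi(q)^2$ times the proportion in question.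
\end{proof}

\section{Typical denominators}\label{sec:typical}

If the $q_i$ were primes of size about $N$, the groups $G_i$ would be cyclic, with at most $n$ solutions of $g^n=1$, and the plan of Section~\ref{sec:decouple} would only require the numbers $q_i-1$ to have few divisors and small pairwise gcds. A random denominator is not prime, but it has few prime factors, and we impose these requirements on each of them. Fix $A\ge1$ and put
\[
\ell=\log N,\qquad T=\ell^{A+2},\qquad w=\frac{\log T}{\log2},\qquad\Lambda=T^{w^2+4}.
\]
From now on $N$ is so large, in terms of $A$, that $w\ge4$, $N\ge2T^4$ and $T^{w^2}\ge4C_0$. Each pair of prime factors will cost a factor $T$, and there will be at most $w^2$ pairs; this is the origin of $\Lambda$ and of the exponent $3$ in the theorem. Indeed $\log T\ge4\log2>2.7$, so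
\begin{equation}\label{eq:Lambda}
\log\Lambda=\frac{(\log T)^3}{(\log2)^2}+4\log T\le3(\log T)^3=3(A+2)^3(\log\log N)^3 .
\end{equation}

Write $q_i=s_ir_i$, where $r_i$ is the product of the primes dividing $q_i$ exactly once; then $s_i$ is squarefull and coprime to $r_i$. Call $(q_1,q_2,q_3)$ \emph{typical} if for all $i$ and all $j\ne i$:
\begin{enumerate}
\item[(T1)] $q_i\ge N/T$;
\item[(T2)] $2^{\omega(q_i)}\le T$, that is, $\omega(q_i)\le w$;
\item[(T3)] $s_i\le T^2$;
\item[(T4)] $\tau(p-1)\le T$ for every prime $p\mid q_i$;
\item[(T5)] $\gcd(p-1,p'-1)\le T$ for distinct primes $p,p'\mid q_i$;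
\item[(T6)] $\gcd(p-1,p'-1)\le T$ for primes $p\mid q_i$ and $p'\mid q_j$, where $p=p'$ is allowed.
\end{enumerate}

\begin{lemma}\label{lem:typical}
The denominators fail to be typical with probability $\ll\ell^{-A}$.
\end{lemma}

\begin{proof}
By \eqref{eq:denprob} it suffices to show that each of (T1)--(T5) fails for $\ll N\ell^2/T=N\ell^{-A}$ integers $q\le N$ and that (T6) fails for $\ll N^2\ell^2/T$ pairs. We use $\sum_{t\le N}1/t\le1+\ell\le2\ell$.

(T1) fails for at most $N/T$ integers. For (T2), $2^{\omega(q)}\le\tau(q)$ and $\sum_{q\le N}\tau(q)\le\sum_{d\le N}N/d\le2N\ell$, so there are at most $2N\ell/T$ exceptions. If (T3) fails, $q$ is a multiple of a squarefull $s>T^2$, and \eqref{eq:squarefull} gives $\sum_sN/s\ll N/T$. If (T4) fails, $q$ is a multiple of a prime $p$ with $\tau(p-1)>T$, and the number of such $q$ is at most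
\[
\sum_{p\le N}\frac Np\cdot\frac{\tau(p-1)}T\le\frac NT\sum_{n\le N}\frac{\tau(n)}n\le\frac NT\Bigl(\sum_{t\le N}\frac1t\Bigr)^2\le\frac{4N\ell^2}T .
\]
For (T5) and (T6) let $S=\sum1/(pp')$ over all pairs of primes $p,p'\le N$ with $d=\gcd(p-1,p'-1)>T$. Writing $p=1+dt>dt$ and $p'=1+dt'>dt'$,
\[
S\le\sum_{d>T}\Bigl(\sum_{t\le N}\frac1{dt}\Bigr)^2\le4\ell^2\sum_{d>T}\frac1{d^2}\ll\frac{\ell^2}T .
\]
If (T5) fails, then $pp'\mid q$ for such a pair with $p\ne p'$, which happens for at most $NS$ integers. If (T6) fails, then $p\mid q_i$ and $p'\mid q_j$ for such a pair, which happens for at most $\sum(N/p)(N/p')=N^2S$ pairs.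
\end{proof}

To pass from primes to denominators we use three inequalities for positive integers:
\begin{equation}\label{eq:ineq}
\prod_kx_k\le\operatorname{lcm}_k(x_k)\prod_{k<k'}\gcd(x_k,x_{k'}),\quad\gcd(xy,z)\le\gcd(x,z)\gcd(y,z),\quad\tau(xy)\le\tau(x)\tau(y).
\end{equation}
For the first, order the valuations at a prime as $v_1\ge v_2\ge\cdots$; then $\sum_kv_k=v_1+\sum_{k\ge2}\min(v_1,v_k)$, which is at most the valuation of the right side. The second is $\min(v+v',v'')\le\min(v,v'')+\min(v',v'')$. The third holds because every divisor of $xy$ is a divisor of $x$ times a divisor of $y$.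

\begin{lemma}\label{lem:conseq}
Let $(q_1,q_2,q_3)$ be typical and $i\ne j$.
\begin{enumerate}
\item[(a)] $q_i/\varphi(q_i)\le T$ and $\varphi(m)\ge N^3\Lambda^{-4}$.
\item[(b)] For every $n\ge1$, at most $n\Lambda$ elements $g\in G_i$ satisfy $g^n=1$.
\item[(c)] $\gcd(\varphi(q_i),\varphi(q_j))\le\Lambda$.
\item[(d)] $\tau(\varphi(q_i))\le\Lambda$.
\item[(e)] Let $\eta=1/T$, let $H\le G_i$, and let $I$ be the set of integers in $(0,\eta q_i)$ or the set of integers in $((1-\eta)q_i,q_i)$. The proportion of $g\in G_i$ with $Hg\cap I=\emptyset$ is at most $\Lambda/|H|$.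
\end{enumerate}
\end{lemma}

\begin{proof}
(a) For any $q$ we have $q/\varphi(q)=\prod_{p\mid q}p/(p-1)\le2^{\omega(q)}$. This gives the first bound by (T2), and $\varphi(m)\ge mT^{-3}$ since $\omega(m)\le\sum_i\omega(q_i)$. By (T6) with $p=p'$, a prime dividing both $q_i$ and $q_j$ is at most $T+1\le2T$. The part of $\gcd(q_i,q_j)$ composed of primes dividing $s_i$ divides $s_i$, and each other prime occurs to the first power. So $\gcd(q_i,q_j)\le T^2(2T)^w=T^{w+3}\le\Lambda$. By \eqref{eq:ineq} and (T1), $m\ge(N/T)^3\Lambda^{-3}$, and $T^6\le\Lambda$.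

(b) By the Chinese remainder theorem $G_i\cong(\mathbf Z/s_i)^\times\times\prod_{p\mid r_i}(\mathbf Z/p)^\times$. A cyclic group of order $p-1$ has $x_p=\gcd(n,p-1)$ solutions of $g^n=1$, so the number of solutions in $G_i$ is at most $s_i\prod_{p\mid r_i}x_p$. The least common multiple of the $x_p$ divides $n$, and $\gcd(x_p,x_{p'})\le T$ by (T5) for each of the at most $w^2/2$ pairs. By \eqref{eq:ineq} and (T3) the number is at most $T^2\,n\,T^{w^2/2}$.

(c) We have $\varphi(q_i)=\varphi(s_i)\prod_{p\mid r_i}(p-1)$. Repeated use of the second inequality in \eqref{eq:ineq}, then (T3), (T6) and (T2), gives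
\[
\gcd(\varphi(q_i),\varphi(q_j))\le s_is_j\prod_{p\mid r_i}\prod_{p'\mid r_j}\gcd(p-1,p'-1)\le T^4\,T^{w^2}=\Lambda .
\]

(d) By the third inequality in \eqref{eq:ineq}, (T3), (T4) and (T2), $\tau(\varphi(q_i))\le s_i\prod_{p\mid r_i}\tau(p-1)\le T^{2+w}\le\Lambda$.

(e) Put $q=q_i$. The map $x\mapsto q-x$ exchanges the two intervals and preserves coprimality to $q$, so both have the same $M$. The number of multiples of $d$ in $(0,\eta q)$ differs from $\eta q/d$ by at most $1$, so M\"obius inversion over the $2^{\omega(q)}$ squarefree divisors $d$ of $q$ gives $|M-\eta\varphi(q)|\le2^{\omega(q)}\le T$. By (a) and (T1), $\eta\varphi(q)\ge q/T^2\ge N/T^3\ge2T$, so $M\ge\frac12\eta\varphi(q)$. Lemma~\ref{lem:coset} bounds the proportion by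
\[
4C_0\,\frac q{\varphi(q)}\cdot\frac{\log^2q}{\eta^2|H|}\le4C_0\,\frac{T\cdot T\cdot T^2}{|H|}\le\frac\Lambda{|H|},
\]
where we used $\log^2q\le\ell^2\le T$.
\end{proof}

\section{The first moment}\label{sec:moment}

Let $\eta=1/T$, and call $(a,b,c)$ \emph{central} if $\min(a,b,1-c)\ge\eta$. For each $q$ fewer than $\eta q$ integers lie in $(0,\eta q)$, so $F_N$ has at most $\eta N^2$ elements in $(0,\eta)$, and $x\mapsto1-x$ preserves $F_N$. As $\Phi\gg N^2$, a triple is non-central with probability $\ll1/T$.

\begin{lemma}\label{lem:fixedu}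
Fix typical denominators and a unit $u\in(\mathbf Z/m)^\times$ with orders $X_1,X_2,X_3$ modulo $q_1,q_2,q_3$. Over the random numerators,
\[
\Pr\bigl(u\in B(a,b;c)\text{ and }(a,b,c)\text{ is central}\bigr)\le\Lambda^6\Bigl(\frac1{X_1X_3}+\frac1{X_2X_3}\Bigr).
\]
\end{lemma}

\begin{proof}
For $i=1,2$ let $E_i$ be the event that the coset $H_i\cdot(-n_i)\subset G_i$ contains no integer of $(0,\eta q_i)$, and let $E_3$ be the event that $H_3\cdot(-n_3)$ contains no integer of $((1-\eta)q_3,q_3)$. Since $q_1\{-ha\}$ is the representative of $h\cdot(-n_1)$ in $\{1,\dots,q_1-1\}$, and likewise for $b$ and $c$, these are the events in Lemma~\ref{lem:decouple}(c). So the event in question is contained in $(E_1\cap E_3)\cup(E_2\cap E_3)$; this is the only use of centrality. As $X_i\mid\varphi(q_i)$, Lemmas~\ref{lem:decouple}(a) and~\ref{lem:conseq}(c) give $|H_i|\ge X_i/\Lambda^2$. The element $-n_i$ is uniform in $G_i$, so $\Pr(E_i)\le\Lambda^3/X_i$ by Lemma~\ref{lem:conseq}(e). The events $E_i$ are independent, because $E_i$ depends on $n_i$ alone.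
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(2)]
Fix typical denominators. A unit $u$ is determined by its images in $G_1,G_2,G_3$, so by Lemma~\ref{lem:conseq}(b) at most $\Lambda^3X_1X_2X_3$ units have prescribed orders $X_1,X_2,X_3$. We sum Lemma~\ref{lem:fixedu} over $u$, use $X_i\mid\varphi(q_i)\le N$, and count the triples of orders by Lemma~\ref{lem:conseq}(d):
\[
\mathbf E\bigl[|B|\,\mathbf 1_{\mathrm{central}}\,\big|\,q_1,q_2,q_3\bigr]\le\Lambda^9\sum_{X_i\mid\varphi(q_i)}(X_2+X_1)\le2N\Lambda^9\prod_{i=1}^3\tau(\varphi(q_i))\le2N\Lambda^{12}.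
\]
Dividing by $\varphi(m)\ge N^3\Lambda^{-4}$ gives $\mathbf E[D\,\mathbf 1_{\mathrm{central}}\mid q_1,q_2,q_3]\le2N^{-2}\Lambda^{16}$ for all typical denominators, hence $\mathbf E[D\,\mathbf 1_{\mathrm{central}}\mathbf 1_{\mathrm{typical}}]\le2N^{-2}\Lambda^{16}$. By Markov's inequality and Lemma~\ref{lem:typical},
\[
\Pr\bigl(D>N^{-2}\Lambda^{17}\bigr)\le\Pr(\text{non-typical})+\Pr(\text{non-central})+\frac2\Lambda\ll\ell^{-A},
\]
since $\Lambda\ge T\ge\ell^A$. By \eqref{eq:Lambda}, $\Lambda^{17}\le\exp(C(\log\log N)^3)$ with $C=51(A+2)^3$. Now \eqref{eq:transfer} gives the bound for $N$ large in terms of $A$. For the finitely many remaining $N\ge3$ it follows from $1-\beta\le1$ by enlarging the implied constant.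
\end{proof}

The term $X_2$ in the last sum is largest when the order of $u$ modulo $q_2$ is largest, whatever $X_1$ and $X_3$ are. This matches the lower bound: the units of Proposition~\ref{prop:lower} are those with $X_1=X_3=1$, and the estimate shows that, on average over central triples, no other pair $(X_1,X_3)$ contributes more than $N^{1+o(1)}$ units.

\begin{proof}[Proof of Corollary~\ref{cor:threshold}]
If $\theta<2$, then $N^{-\theta}\ge N^{-2}\exp(C(\log\log N)^3)$ for large $N$, where $C=C(1)$. As $\beta(r,N)$ is nondecreasing in $r$, Theorem~\ref{thm:sharp}(2) gives $\beta(N^{-\theta},N)\to1$. If $\theta\ge2$, then $\beta(N^{-\theta},N)=\beta(0,N)\to\frac13$ by Theorem~\ref{thm:sharp}(1) and \eqref{eq:beta0}. The proportion of triples with $N^{-2}<D\le N^{-2+\delta}$ is $\beta(N^{-2+\delta},N)-\beta(N^{-2},N)$, which tends to $1-\frac13$.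
\end{proof}

\begin{thebibliography}{9}

\bibitem{Davenport}
Davenport, \emph{Multiplicative Number Theory}, Chapter 23.

\bibitem{FGGPT}
Cameron Franc, Brandon Gill, Jason Goertzen, Jarrod Pas, Frankie Tu,
\emph{Densities of bounded primes for hypergeometric series with rational parameters},
arXiv:1803.10607 (2018).

\end{thebibliography}
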